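# Two projective divisors need not make a toric manifold over a wedge projective

## 1. Two Hirzebruch surfaces in one threefold

Fix integers $k,l$ and consider five vectors in $\mathbb Z^3$:
$$v_1=(1,0,0),\quad v_2=(0,1,0),\quad m=(-1,-1,0),\quad a=(0,0,1),\quad e=(l,k,-1).$$
The vectors $v_1,v_2,m$ are the rays of the fan of $\mathbb P^2$ in the horizontal plane. Take the six cones spanned by two of $v_1,v_2,m$ together with one of $a,e$. They form a complete fan: given $(X,Y,Z)$ with $Z\ge0$, subtract $Za$ and locate the remaining horizontal vector in the fan of $\mathbb P^2$; if $Z\le 0$, subtract $|Z|e$ and do the same. Each of the six cones is spanned by a $\mathbb Z$-basis, so we get a smooth complete toric threefold $M$.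

Look at the divisors of $v_1$ and $v_2$. Modulo $v_1$ we drop the first coordinate and see, in $\mathbb Z^2$ with coordinates $(s;u)$,
$$v_2\mapsto(1;0)=:v,\qquad m\mapsto(-1;0),\qquad a\mapsto(0;1),\qquad e\mapsto(k;-1).$$
This is the fan of a Hirzebruch surface $M_1$. Modulo $v_2$ we get the same picture with $k$ replaced by $l$, a second Hirzebruch surface $M_2$.

Is $M$ projective? Recall (precise form in Section 2) that we need a number $h$ on each ray such that for each wall, with wall relation $z+z'=\sum\epsilon_w w$ between the two opposite rays $z,z'$ and the rays $w$ of the wall, we have $h(z)+h(z')>\sum\epsilon_w h(w)$. Adding a linear function to $h$ changes nothing, so put $h(v_1)=h(v_2)=0$. There are nine walls. The six walls that contain $a$ or $e$ all carry the relation $v_1+v_2+m=0$, and each gives $h(m)>0$. The other three have relations and inequalities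
$$
\begin{aligned}
v_1v_2:&\quad a+e=l\,v_1+k\,v_2, & h(a)+h(e)&>0,\\
v_1m:&\quad a+e=(l-k)v_1-k\,m, & h(a)+h(e)&>-k\,h(m),\\
v_2m:&\quad a+e=(k-l)v_2-l\,m, & h(a)+h(e)&>-l\,h(m).
\end{aligned}
$$
The choice $h(m)=1$, $h(a)=0$, $h(e)=1+|k|+|l|$ satisfies everything, so $M$ is projective.

Now do the same for $M_1$ with $h(v)=0$. Its walls are single rays. The walls $a$ and $e$ carry $v+m=0$ and give $h(m)>0$; the wall $v$ carries $a+e=kv$ and gives $h(a)+h(e)>0$; the wall $m$ carries $a+e=-km$ and gives $h(a)+h(e)>-k\,h(m)$. For $M_2$, replace $k$ by $l$. So the inequalities for $M$ are exactly those for $M_1$ together with those for $M_2$: the threefold is projective if and only if *one* list of heights serves *both* surfaces. Heights that serve one surface need not serve the other. For $k=0$, the list $h(m)=1$, $h(a)=0$, $h(e)=1$ works for $M_1$; for $l=-5$ it fails for $M_2$, which wants $h(a)+h(e)>5$. Here we could repair this by raising $h(e)$, which hurts neither surface.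

This picture exists in every dimension. The face complex of the threefold is called the wedge of the face complex of the two surfaces (a $4$-cycle), and $M_1,M_2$ are the two projections. If both projections are projective, each has its own list of heights. Is there always a common one?

## 2. Wedges, projections and convex heights

**Toric manifolds and face complexes.** A toric manifold of dimension $n$ is a complete smooth toric variety, that is, a normal complex algebraic variety of dimension $n$ with an effective algebraic action of $(\mathbb C^*)^n$ having an open dense orbit, which is complete and smooth. Equivalently, it is given by a complete nonsingular fan in $\mathbb R^n$ with lattice $\mathbb Z^n$. We identify a ray with its primitive generator. The face complex (underlying simplicial complex) of a simplicial fan has the rays as vertices, and a set of rays is a face if and only if it spans a cone of the fan. A toric manifold (or fan) whose face complex is $K$ is said to be *over $K$*. A simplicial complex $K$ of dimension $n-1$ is *star-shaped* if it is isomorphic to the face complex of a complete simplicial fan in $\mathbb R^n$. The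 $4$-cycle with edges $va,am,me,ev$ is star-shaped: it is the face complex of the fan of $M_1$ above.

We call a maximal face a *facet* and a codimension-one face a *ridge* or *wall*, and we use the same words for the cones. We write faces as words: $vab$ means $\{v,a,b\}$.

**Wedge.** Let $v$ be a vertex of $K$, let $I$ be the $1$-simplex on two new vertices $v_1,v_2$, and let $\partial I=\{\{v_1\},\{v_2\}\}$. The wedge of $K$ at $v$ is
$$\mathrm{wed}_vK=\big(I*\mathrm{lk}_K\{v\}\big)\cup\big(\partial I*\mathrm{del}_K\{v\}\big),$$
where $*$ is the join, $\mathrm{lk}$ the link, and $\mathrm{del}_K\{v\}$ is $K$ with $v$ deleted.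

If $K$ is two points $v,m$, then $\mathrm{lk}\,v=\{\emptyset\}$ and $\mathrm{wed}_vK$ has the edges $v_1v_2$, $v_1m$, $v_2m$: the boundary of a triangle. If $K$ is the $4$-cycle above, we get the facets $v_1v_2a$, $v_1v_2e$, $v_iam$, $v_ime$ $(i=1,2)$, which are the six cones of Section 1.

Let $K$ be star-shaped. Every face of $K$ without $v$ lies in a facet without $v$: if it lies in $v\sigma$ with $v\notin\sigma$, then the other facet containing the ridge $\sigma$ does not contain $v$. So the facets of $\mathrm{wed}_vK$ are

- $v_1v_2\sigma$, for $\sigma$ a facet of $\mathrm{lk}_K\{v\}$;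
- $v_1\tau$ and $v_2\tau$, for $\tau$ a facet of $K$ with $v\notin\tau$.

In particular $\mathrm{wed}_vK$ is pure, and every facet contains $v_1$ or $v_2$. The link of $v_1$ is $(\{v_2\}*\mathrm{lk}_K\{v\})\cup\mathrm{del}_K\{v\}$ (here $\{v_2\}$ stands for the simplex on $v_2$), a copy of $K$ with $v_2$ in the role of $v$. Symmetrically for $v_2$. Removing one vertex from a facet leaves a ridge that contains $v_1$ or $v_2$, or else a set $\tau$. The ridge $\tau$ lies in exactly the two facets $v_1\tau$ and $v_2\tau$.

**Projections.** Let $M$ be a toric manifold over $\mathrm{wed}_vK$ with fan $\Sigma$. Its projections $M_1,M_2$ are the toric manifolds over $K$ whose fans are $\Sigma_i=\mathrm{Star}_\Sigma(v_i)/v_i$, living in the quotient of the ambient space by $\mathbb Rv_i$. Equivalently, $M_i$ is the torus-invariant divisor of $v_i$. Section 1 computed an example.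

**Strict convexity.** For a complete simplicial fan and real numbers $h$ on its rays, let $H$ be the function that is linear on cones with these values. For a facet $F$ let $\ell_F$ be the linear form with $\ell_F=H$ on $F$. We call $H$ (or $h$) strictly convex if $H(x)>\ell_F(x)$ for all facets $F$ and all $x\notin F$. It suffices to test ray generators $x\notin F$: any $x\notin F$ is a nonnegative combination of the generators of some cone, with a positive coefficient at a generator outside $F$, and $H$ is linear on that cone. For the fan of $\mathbb P^1$ with rays $1,-1$, strict convexity says $h(1)+h(-1)>0$. Adding a linear form to $H$ does not affect strict convexity. If $H$ is strictly convex, then $H\ge\ell_F$ everywhere, so $H=\max_F\ell_F$.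

We use two standard facts (Fulton, *Introduction to Toric Varieties*, §3.4; Cox–Little–Schenck, *Toric Varieties*, §6.1).

**(F1)** A complete toric variety is projective if and only if its fan has a strictly convex $H$. For a simplicial rational fan, real heights suffice, because the conditions are finitely many strict linear inequalities with rational coefficients.

**(F2)** $H$ is strictly convex if and only if its linear pieces jump strictly in the convex sense across every wall. In formulas: for a wall $\eta$ with facets $F=\eta\cup z$, $F'=\eta\cup z'$ and a linear form $\nu$ that vanishes on $\eta$ and is positive on $z'$, we have $\ell_{F'}-\ell_F=j\nu$ with $j>0$. In the nonsingular case there is a wall relation $z+z'=\sum_{w\in\eta}\epsilon_w w$, and the condition reads $h(z)+h(z')>\sum_{w\in\eta}\epsilon_wh(w)$.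

Here is why (F2) holds. The inequality is $h(z')>\ell_F(z')$, which is a case of the definition and is the same as $j>0$. Conversely, assume all jumps are strict, and let $x\notin F$. Choose $p$ in the interior of $F$, off all hyperplanes spanned by walls, such that the segment from $p$ to $x$ meets no cone of codimension at least $2$ before reaching $x$; the points $p$ to be avoided lie in finitely many proper subspaces. Along the segment $H$ is piecewise linear, and its slope increases strictly at every wall crossed. At least one wall is crossed before $x$, since $x\notin F$ and $F$ is closed. So $H(x)>\ell_F(x)$.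

For plain convexity we only need one direction. If $G$ is convex and equals a linear form $\chi$ on a full-dimensional cone $F$, then $G\ge\chi$ everywhere: for $p$ in the interior of $F$ and small $\varepsilon>0$, $\chi(p+\varepsilon(x-p))\le(1-\varepsilon)\chi(p)+\varepsilon G(x)$, hence $\chi(x)\le G(x)$. So a convex $G$ that is linear on cones has all jumps $\ge 0$.

**The question** (Suyoung Choi and Hanchul Park, "Wedge operations and a new family of projective toric manifolds", arXiv:1507.08919, 2015). Let $K$ be star-shaped with a vertex $v$, and let $M$ be a toric manifold over $\mathrm{wed}_vK$ whose projections $M_1$ and $M_2$ are projective. Is $M$ projective?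

The answer is no, and we will find exactly in which dimensions it is no.

**Theorem 1.** There exist a star-shaped $K$ with $\dim K=2$ and $9$ vertices, a vertex $v$, and a non-projective toric manifold $M$ of complex dimension $4$ over $\mathrm{wed}_vK$ (with $10$ rays) whose projections $M_1,M_2$ are both projective.

**Theorem 2.** Let $n=\dim K+1$. If $n\le2$, every toric manifold over $\mathrm{wed}_vK$ is projective. For every $n\ge3$ there is a counterexample: a non-projective toric manifold over some $\mathrm{wed}_vK$ whose two projections are projective.

Since $\dim_{\mathbb C} M=n+1$, dimension $4$ is the smallest possible for a counterexample. On the way we prove a description of all $\Sigma$ with given $\Sigma_1$ (Theorem 3) and a positive criterion (Theorem 4).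

## 3. Recognizing a complete fan from its walls

We will write down fans as lists of cones, so we need a test for completeness that looks only at walls and at one point.

**Lemma 1.** Let $L$ be a pure simplicial complex of dimension $k-1$, $k\ge2$, with a vector in $\mathbb R^k$ for each vertex, such that

1. the vectors of each facet form a basis;
2. each ridge $\eta$ lies in exactly two facets $\eta\cup z$, $\eta\cup z'$, and $z,z'$ lie strictly on opposite sides of $\mathrm{span}\,\eta$;
3. some point lies in exactly one facet cone, and in its interior.

Then the cones over the faces of $L$ form a complete fan with face complex $L$.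

*Proof.* Call a point *generic* if it lies on no hyperplane spanned by a ridge. Let $N(x)$ be the number of facet cones that contain $x$.

**Step 1: $N$ is constant on generic points.** This turns the single point in (3) into information everywhere. Let $x,y$ be generic. Let $C$ be the union of all intersections of two distinct ridge hyperplanes and of the spans of faces of codimension at least $2$; it is a finite union of subspaces $W$ of codimension at least $2$. The segment from $x$ to $y'$ meets $W$ only if $y'\in\mathrm{span}(x,W)$, since $x\notin W$ (every face of codimension at least $2$ lies in a ridge). This is a proper subspace. So we can replace $y$ by a nearby $y'$, in the same chamber of the hyperplane arrangement, with the segment $[x,y']$ disjoint from $C$. Since $x$ is on no ridge hyperplane, every crossing is transversal. The function $N$ can change only where the segment meets the boundary of a facet cone, that is, at a point $t$ in some ridge cone. As $t\notin C$, it lies in the relative interior of each ridge cone containing it, and a facet cone (simplicial) has at most one ridge with $t$ in its relative interior. For each such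 ridge, (2) says that one of its two facet cones is left and the other is entered. So $N$ does not change along $[x,y']$, nor inside the chamber from $y'$ to $y$.

**Step 2: $N=1$ on generic points, and the facet cones cover $\mathbb R^k$.** This gives completeness. The point in (3) may be moved slightly to become generic: it stays in the interior of its facet cone and outside the other cones, which are closed. So $N=1$ at generic points by Step 1. Generic points are dense and the finite union of facet cones is closed, so it is everything.

**Step 3: near a point of $\mathrm{relint}\,\mathrm{cone}(\eta)$, the facets containing $\eta$ suffice.** This prepares the proof that cones meet along faces. Let $\eta$ be a face. In $\mathbb R^k/\mathrm{span}\,\eta$ the images of the vertices of $\mathrm{lk}\,\eta$ satisfy (1) and (2), since the facets and ridges of $\mathrm{lk}\,\eta$ come from those of $L$ that contain $\eta$. If the quotient has dimension at least $2$, Step 1 (which used only (1) and (2)) shows that the covering number of $\mathrm{lk}\,\eta$ is constant on generic points; it is at least $1$, because there is a facet cone with nonempty interior.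 So these cones cover the quotient. If the quotient has dimension $0$ this is trivial, and in dimension $1$ it is condition (2). Now let $x\in\mathrm{relint}\,\mathrm{cone}(\eta)$ and $y\in\mathbb R^k$. There is a facet $F\supseteq\eta$ with $y=\sum_{w\in F\setminus\eta}r_ww+y_0$, where $r_w\ge0$ and $y_0\in\mathrm{span}\,\eta$. The coefficients of $x$ on $\eta$ are positive, so $x+\varepsilon y\in\mathrm{cone}(F)$ for all small $\varepsilon>0$.

**Step 4: distinct faces have disjoint relative interiors.** This gives the fan property. Let $x$ lie in the relative interiors of both $\mathrm{cone}(\eta)$ and $\mathrm{cone}(\eta')$. Take $y$ generic. Then $x+\varepsilon y$ is generic for all small $\varepsilon>0$: a ridge hyperplane through $x$ does not contain $y$, and one not through $x$ is avoided for small $\varepsilon$. By Step 3, $x+\varepsilon y$ lies in the cone of a facet containing $\eta$ and in the cone of a facet containing $\eta'$. Since $N=1$, these are the same facet $F$. So $\eta,\eta'$ are faces of one simplicial cone, with $x$ in both relative interiors, and $\eta=\eta'$.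

A point of $\mathrm{cone}(\eta)\cap\mathrm{cone}(\eta')$ lies in the relative interior of the cone over some subset of $\eta$ and over some subset of $\eta'$. These subsets agree by Step 4, so $\mathrm{cone}(\eta)\cap\mathrm{cone}(\eta')=\mathrm{cone}(\eta\cap\eta')$. Hence we have a fan. Its face complex is $L$, and it is complete by Step 2. $\square$

## 4. Gluing two fans over $K$ into one fan over the wedge

In Section 1 the two Hirzebruch fans agreed modulo the line of $v$. This is forced in general. If $\Sigma$ is a complete nonsingular fan over $\mathrm{wed}_vK$, choose a facet $v_1v_2\sigma$; it is a $\mathbb Z$-basis, so we may take coordinates in which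
$$\lambda(v_1)=e_1,\qquad\lambda(v_2)=e_2,\qquad\lambda(w)=(t_w,s_w,u_w)\in\mathbb Z\times\mathbb Z\times\mathbb Z^{n-1}\quad(w\ne v).\tag{1}$$
Here $\lambda$ denotes the primitive generator. Dropping the first coordinate gives $\Sigma_1$, dropping the second gives $\Sigma_2$. Both are fans over $K$ in $\mathbb R^n=\mathbb R\times\mathbb R^{n-1}$ with
$$v^{(1)}=v^{(2)}=(1,0),\qquad w^{(1)}=(s_w,u_w),\qquad w^{(2)}=(t_w,u_w).\tag{2}$$
We now go back: any two fans as in (2) can be glued. For an ordered facet $F$ of $K$, write $F^{(i)}$ for the corresponding vectors in $\Sigma_i$.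

**Lemma 2.** Let $\Sigma_1,\Sigma_2$ be complete simplicial fans over $K$ in $\mathbb R\times\mathbb R^{n-1}$ with generators as in (2). Then $\det F^{(1)}$ and $\det F^{(2)}$ have the same sign for every ordered facet $F$ of $K$.

*Proof.* The determinants for $\eta\cup z$ and $\eta\cup z'$ (with $z$ replaced by $z'$) have opposite signs, in both fans. So the claim for one facet implies it for its neighbors. The dual graph of $K$ is connected: join interior points of two facet cones by a segment that avoids cones of codimension at least $2$. It remains to check one facet. For $F=v\sigma$ both determinants equal $\det(u_\sigma)$. $\square$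

**Lemma 3.** Let $n\ge2$ and let $\Sigma_1,\Sigma_2$ be as in Lemma 2, both nonsingular. Then (1) defines a complete nonsingular fan $\Sigma$ over $\mathrm{wed}_vK$, with $\mathrm{Star}(v_1)/v_1=\Sigma_1$ and $\mathrm{Star}(v_2)/v_2=\Sigma_2$.

*Proof.* We check the conditions of Lemma 1 with $k=n+1$.

**Step 1: facets, and ridges containing $v_1$ or $v_2$.** This part is read off from the projections. Modulo $e_1$, the facets $v_1v_2\sigma$ and $v_1\tau$ become the facets $v\sigma$ and $\tau$ of $\Sigma_1$, which are $\mathbb Z$-bases; modulo $e_2$ the facets containing $v_2$ become those of $\Sigma_2$. So every facet is a $\mathbb Z$-basis. A ridge containing $v_1$ lies only in facets containing $v_1$, and it corresponds to a ridge of $K$. It lies in exactly two facets, and their opposite vertices are on opposite sides, because this holds modulo $e_1$. The same works for $v_2$.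

**Step 2: the ridges $\tau$.** Only here do the two fans interact. Such a ridge lies in exactly $v_1\tau$ and $v_2\tau$, and
$$\det(e_1,\lambda(\tau))=\det\tau^{(1)},\qquad \det(e_2,\lambda(\tau))=-\det\tau^{(2)},$$
where the minus sign comes from exchanging the first two coordinates. By Lemma 2 these have opposite signs, so $v_1$ and $v_2$ lie on opposite sides of $\mathrm{span}\,\lambda(\tau)$.

**Step 3: a point covered once.** This is condition (3). Let $p$ be in the interior of $\mathrm{cone}(v_1,v_2,\sigma)$. Its image modulo $e_1$ is in the interior of the cone $v\sigma$ of $\Sigma_1$ and so in no other facet cone of $\Sigma_1$. Hence $v_1v_2\sigma$ is the only facet containing $v_1$ whose cone contains $p$. Modulo $e_2$ we see the same for facets containing $v_2$. Every facet contains $v_1$ or $v_2$.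

Lemma 1 gives the complete fan, nonsingular by Step 1. The statement about stars is immediate from (1) and (2). $\square$

## 5. One list of heights for both projections

The observation made by hand in Section 1 is general.

**Lemma 4.** Let $\Sigma$ be a complete nonsingular fan over $\mathrm{wed}_vK$ as in (1), and let $h$ be given on its rays with $h(v_1)=h(v_2)=0$, which can be achieved by adding a linear function. Let $H_i$ be the function on $\Sigma_i$, linear on cones, with $H_i(v)=0$ and $H_i(w^{(i)})=h(w)$. Then $h$ is strictly convex on $\Sigma$ if and only if $H_1$ and $H_2$ are both strictly convex.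

*Proof.* Let $F$ be a facet containing $v_1$. Its linear piece $\ell_F$ vanishes at $v_1$, so it descends modulo $e_1$ to the linear piece of $H_1$ on the corresponding facet of $\Sigma_1$. The rays of $\Sigma$ other than $v_1$ correspond to all rays of $\Sigma_1$, with $v_2$ corresponding to $v$ and $h(v_2)=0=H_1(v)$. So the conditions $h(x)>\ell_F(x)$, for all facets $F\ni v_1$ and ray generators $x\notin F$, say exactly that $H_1$ is strictly convex. In the same way the facets containing $v_2$ give $H_2$, and every facet contains $v_1$ or $v_2$. $\square$

By Lemma 4 and (F1), $M$ is projective if and only if a single function $h$ on the vertices of $K$ with $h(v)=0$ is strictly convex on both $\Sigma_1$ and $\Sigma_2$. For each fan separately the admissible $h$ form an open convex cone. Projectivity of $M_1$ and $M_2$ says that the two cones are nonempty; projectivity of $M$ says that they meet. A first thought is to average admissible lists $h_1$ and $h_2$. This has no reason to work: the average lies between the two cones and possibly in neither of them. In Section 10 we meet such an average.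

## 6. The second fan is a shear of the first

To control both fans at once, compare them directly. In (2) only the first coordinates differ, so $\Sigma_2$ is obtained by sliding rays of $\Sigma_1$ along the line of $v$. The next theorem says that the amount of sliding depends only on the shadow of a ray in $\mathbb R^{n-1}$. Write $\pi(s,u)=u$.

**Theorem 3.** Let $n\ge2$ and let $\Sigma$ be a complete nonsingular fan over $\mathrm{wed}_vK$, in the coordinates (1). There is a unique function $g:\mathbb R^{n-1}\to\mathbb R$ such that $g\circ\pi$ is linear on every cone of $\Sigma_1$ and $t_w-s_w=g(u_w)$ for all $w\ne v$. Then $\Sigma_2=T(\Sigma_1)$ with $T(s,u)=(s+g(u),u)$. Conversely, for a complete nonsingular fan $\Sigma_1$ over $K$ with $v=(1,0)$, every $g$ with $g\circ\pi$ linear on the cones of $\Sigma_1$ and integral at all $u_w$ arises in this way from a complete nonsingular $\Sigma$ over $\mathrm{wed}_vK$.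

In Section 1, $g(1)=0$ and $g(-1)=l-k$, so $g(u)=0$ for $u\ge0$ and $g(u)=(k-l)u$ for $u\le0$.

*Proof.* We write $v\otimes\ell$ for the map $x\mapsto\ell(x)v$, and use $\det(\mathrm{id}+v\otimes\ell)=1+\ell(v)$.

**Step 1: on each facet without $v$, the slide does not depend on $s$.** This is where nonsingularity enters. Let $\tau$ be a facet of $K$ with $v\notin\tau$. Let $\ell_\tau$ be the linear form on $\mathbb R^n$ with $\ell_\tau(w^{(1)})=t_w-s_w$ for $w\in\tau$. Then $T_\tau=\mathrm{id}+v\otimes\ell_\tau$ sends $w^{(1)}$ to $w^{(2)}$ for $w\in\tau$, so
$$1+\ell_\tau(v)=\det T_\tau=\frac{\det\tau^{(2)}}{\det\tau^{(1)}}.$$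
The right side is $\pm1$ since both fans are nonsingular, and it is positive by Lemma 2. Hence $\ell_\tau(v)=0$.

**Step 2: the region covered by these facets.** We need it in order to glue the $\ell_\tau$. The cones over $u_\sigma$, for $\sigma$ a facet of $\mathrm{lk}\,v$, are the facet cones of the complete fan $\mathrm{Star}_{\Sigma_1}(v)/v$ in $\mathbb R^{n-1}$. Let $f$ be the function, linear on its cones, with $f(u_w)=s_w$ for $w\in\mathrm{lk}\,v$. A point $rv+\sum_{w\in\sigma}r_ww^{(1)}$ equals $(r+f(u),u)$ with $u=\sum r_wu_w$. So the cone $v\sigma$ is $\{(s,u):u\in\mathrm{cone}(u_\sigma),\ s\ge f(u)\}$, and these cones have union $\{s\ge f(u)\}$. The cones $\tau^{(1)}$ have union $\{s\le f(u)\}$: their union is closed and contains the complement $\{s<f(u)\}$, and the interior of each $\tau^{(1)}$ is disjoint from the cones $v\sigma$, so it lies in $\{s<f(u)\}$.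

**Step 3: gluing.** This produces $g$. On $\{s\le f(u)\}$ the forms $\ell_\tau$ agree on common faces, because both are given there by the values $t_w-s_w$. So they define a continuous function $G$. On a half-line $\{(s,u_0):s\le f(u_0)\}$ the function $G$ is constant on each of its finitely many intersections with cones $\tau^{(1)}$, since $\ell_\tau(v)=0$. A continuous function with finitely many values on a connected set is constant. So $G(s,u)=g(u)$ for a function $g$ on $\mathbb R^{n-1}$. Every $w\ne v$ lies in some facet $\tau\not\ni v$, hence $g(u_w)=t_w-s_w$ for all $w\ne v$.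

**Step 4: linearity on all cones, and uniqueness.** We have $g\circ\pi=\ell_\tau$ on $\tau^{(1)}$. On the cone $v\sigma$ let $\tau$ be the facet other than $v\sigma$ containing the ridge $\sigma$; it does not contain $v$. For $u\in\mathrm{cone}(u_\sigma)$ the point $(f(u),u)$ lies in $\mathrm{cone}(\sigma^{(1)})\subset\tau^{(1)}$, so $g(u)=\ell_\tau(f(u),u)$. This is linear in $u\in\mathrm{cone}(u_\sigma)$ because $f$ is. So $g\circ\pi$ is linear on the facet cones, hence on every cone. Being linear on cones, $g\circ\pi$ is determined by its values on rays, which are $g(0)=0$ at $v$ and $t_w-s_w$ at the others. So $g$ is unique.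

**Step 5: the shear.** $T$ is linear on each cone of $\Sigma_1$, and $T(v)=v$, $T(w^{(1)})=(s_w+g(u_w),u_w)=w^{(2)}$. So $T$ carries the cone over each face in $\Sigma_1$ to the cone over the same face in $\Sigma_2$, and $\Sigma_2=T(\Sigma_1)$.

**Step 6: the converse.** Given $g$ as stated, $g\circ\pi$ is continuous, because it is linear on the cones of a complete fan. So $T$ is a homeomorphism with inverse $(s,u)\mapsto(s-g(u),u)$. On a facet cone $F$ we have $T=\mathrm{id}+v\otimes\ell$, where $\ell$ is the linear piece of $g\circ\pi$. Since $g\circ\pi$ does not change in direction $v$ near an interior point of $F$, $\ell(v)=0$. The form $\ell$ has integral values on the $\mathbb Z$-basis given by the rays of $F$ (the value at $v$, if $v\in F$, is $0$). So $T|_F$ is given by an integral matrix of determinant $1$. As $T$ is a homeomorphism that is linear on cones, $T(\Sigma_1)$ is a complete nonsingular fan over $K$, with $v=(1,0)$ and the same $u_w$. Lemma 3 applied to $\Sigma_1$ and $T(\Sigma_1)$ gives $\Sigma$. $\blacksquare$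

## 7. Absorbing the shear with a convex function

Suppose $H_1$ is strictly convex on $\Sigma_1$ with $H_1(v)=0$. The obvious candidate for a common list is $h(w)=H_1(w^{(1)})$. On $\Sigma_2$ it gives $H_1\circ T^{-1}$, and for $k=0,l=-5$ in Section 1 it failed. The repair there was to raise $h(e)$, that is, to add a large multiple of a convex function of $u$ alone. Such a function is not moved by the shear, so it helps on both fans.

**Theorem 4.** In the situation of Theorem 3, suppose $M_1$ is projective and there is a convex $\varphi:\mathbb R^{n-1}\to\mathbb R$ with $\varphi\circ\pi$ linear on each cone of $\Sigma_1$ and $\varphi+g$ convex. Then $M$ is projective. In particular this holds if $g$ is convex (take $\varphi=0$) or concave (take $\varphi=-g$).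

*Proof.* By (F1) there is a strictly convex $H_1$ on $\Sigma_1$; add a linear function so that $H_1(v)=0$. For $\theta\ge0$ put
$$h_\theta(v_1)=h_\theta(v_2)=0,\qquad h_\theta(w)=H_1(w^{(1)})+\theta\,\varphi(u_w).$$
By Lemma 4 and (F1) we must show that for large $\theta$ the induced functions on both fans are strictly convex.

**Step 1: the fan $\Sigma_1$.** The induced function is $H_1+\theta\,\varphi\circ\pi$ (note $\varphi(0)=0$). It is strictly convex for every $\theta\ge0$: across each wall $H_1$ jumps strictly, and $\varphi\circ\pi$ jumps by a nonnegative amount.

**Step 2: the function on $\Sigma_2$.** We identify it, in order to compute its jumps. It is $H_1\circ T^{-1}+\theta\,\varphi\circ\pi$. Indeed $\varphi\circ\pi=(\varphi\circ\pi)\circ T^{-1}$, so both summands are linear on the cones of $\Sigma_2=T(\Sigma_1)$; and the values at $w^{(2)}=T(w^{(1)})$ and at $v$ are right.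

**Step 3: notation at a wall.** Every wall of $\Sigma_2$ is $T(\eta)$ for a wall $\eta$ of $\Sigma_1$. Let $F,F'$ be the facet cones at $\eta$, and let $\nu$ be a linear form vanishing on $\eta$ and positive on the remaining ray $z'$ of $F'$. Denote the linear pieces on $F,F'$ by $\alpha,\alpha'$ for $H_1$, by $\ell,\ell'$ for $g\circ\pi$, and by $\chi,\chi'$ for $\varphi\circ\pi$. The differences vanish on $\eta$, so
$$\alpha'-\alpha=j\nu,\qquad \ell'-\ell=\gamma\nu,\qquad\chi'-\chi=\kappa\nu .$$
Here $j>0$ by strict convexity, $\kappa\ge0$ by convexity of $\varphi$, and $\kappa+\gamma\ge0$ by convexity of $\varphi+g$. Since $g\circ\pi$ and $\varphi\circ\pi$ do not change in direction $v$, the forms $\ell,\ell',\chi,\chi'$ vanish at $v$.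

**Step 4: walls with $\gamma=0$.** Here nothing goes wrong. $T$ equals one linear map $A=\mathrm{id}+v\otimes\ell$ on $F\cup F'$. The jump of $H_1\circ T^{-1}$ is $j\,\nu\circ A^{-1}$, where $\nu\circ A^{-1}$ vanishes on $T(\eta)$ and is positive on $T(z')$. So it is strictly convex across $T(\eta)$. Adding the convex function $\theta\,\varphi\circ\pi$ does not spoil this.

**Step 5: walls with $\gamma\ne0$.** This is the heart. From $0=\ell'(v)-\ell(v)=\gamma\,\nu(v)$ we get $\nu(v)=0$, so $v\in\mathrm{span}\,\eta$. Hence $\alpha(v)=\alpha'(v)=:-\mu$. As $H_1$ is the maximum of its linear pieces, $-\mu=\alpha(v)\le H_1(v)=0$, so $\mu\ge0$. Further $\nu\circ T=\nu$ on $F\cup F'$, so $\nu$ vanishes on $T(\eta)$ and is positive on $T(z')$. On $T(F)$ the inverse of $T$ is $\mathrm{id}-v\otimes\ell$, because $\ell(v)=0$. So $H_1\circ T^{-1}$ has on $T(F)$ the piece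
$$\alpha\circ(\mathrm{id}-v\otimes\ell)=\alpha-\alpha(v)\,\ell=\alpha+\mu\ell,$$
and on $T(F')$ the piece $\alpha'+\mu\ell'$. The piece of $\varphi\circ\pi$ on $T(F)$ is $\chi\circ(\mathrm{id}-v\otimes\ell)=\chi$, and similarly it is $\chi'$ on $T(F')$. Altogether the function of Step 2 jumps across $T(\eta)$ by
$$\big(\theta\kappa+j+\mu\gamma\big)\,\nu.\tag{3}$$
If $\gamma>0$, the coefficient is positive for all $\theta\ge0$. If $\gamma<0$, then $\kappa\ge-\gamma>0$, and the coefficient is positive for large $\theta$.

There are finitely many walls, so one large $\theta$ works for all, and by (F2) the function is strictly convex on $\Sigma_2$. For the last sentence of the theorem: $\varphi=0$ with $g$ convex, and $\varphi=-g$ with $g$ concave, satisfy the hypotheses. $\blacksquare$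

Formula (3) shows precisely where trouble can come from: walls with $v\in\mathrm{span}\,\eta$ across which $g$ bends down ($\gamma<0$), if convex functions of $u$ compatible with $\Sigma_1$ are unable to bend up there ($\kappa=0$).

## 8. Complexes $K$ of dimension at most one

**Proof of Theorem 2 for $n\le2$.** We first recall that complete toric surfaces are projective. Take the unit vectors on the rays of a complete planar fan. Their convex hull is a polygon with exactly these vertices, and the origin is in its interior, because every cone has angle less than $\pi$. The gauge function of the polygon is linear on the cones and strictly convex, so (F1) applies.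

For $n=1$, $K$ is two points, $\mathrm{wed}_vK$ is the boundary of a triangle, and $M$ is a complete toric surface (it is $\mathbb P^2$), hence projective.

For $n=2$, $M_1$ is a complete toric surface, hence projective. The function $g:\mathbb R\to\mathbb R$ of Theorem 3 is positively homogeneous, since $g\circ\pi$ is linear on cones. So $g(u)=c_+u$ for $u\ge0$ and $g(u)=c_-u$ for $u\le0$. It is convex if $c_+\ge c_-$ and concave if $c_+\le c_-$. Theorem 4 shows that $M$ is projective. $\square$

So on a line there is no third possibility for $g$. In the plane there is.

## 9. A tent over the positive quadrant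

A piecewise linear function on $\mathbb R^2$ that is neither convex nor concave is the tent
$$g(x,y)=\max\big(0,\min(x,y)\big).\tag{4}$$
It is not convex, as $g(1,1)=1>g(1,0)+g(0,1)=0$. It is not concave, as $g(1,1)+g(-1,-1)=1>0=2g(0,0)$. It bends down along the ray through $(1,1)$ and up along the rays through $(1,0)$ and $(0,1)$. We build $\Sigma_1$ so that $g\circ\pi$ is linear on its cones and no convex function of $(x,y)$ compatible with $\Sigma_1$ can bend up along $(1,1)$.

**The fans $\Sigma^\beta$, $\beta\in\mathbb Z$.** Let $K$ be the complex on $\{v,m,a,b,c,d,e,p,q\}$ with the $14$ facets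
$$vab,\ vbc,\ vcd,\ vde,\ vea,\qquad mab,\ mbc,\ mcd,\ mdq,\ mqa,\qquad deq,\ epq,\ eap,\ apq.$$
One may picture a pentagon $abcde$ filled by five triangles at $v$; outside it five triangles at $m$ with link $abcdq$; and a remaining quadrilateral with boundary $a,e,d,q$, filled by $deq$ and by the triangle $eaq$ subdivided at $p$. In $\mathbb Z^3$, with coordinates $(s;x,y)$, put
$$v=(1;0,0),\quad m=(-1;0,0),\quad a=(0;1,0),\quad b=(\beta;1,1),\quad c=(0;0,1),$$
$$d=(-1;-1,0),\quad e=(1;0,-1),\quad p=(0;0,-1),\quad q=(-1;-1,-1).$$
Only $b$ depends on $\beta$. There are $21$ edges. In six of the wall relations $b$ has a nonzero coefficient: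

| wall | relation | wall | relation |
|---|---|---|---|
| $va$ | $b+e=a+(\beta+1)v$ | $ma$ | $b+q=(1-\beta)m$ |
| $vb$ | $a+c=b-\beta v$ | $mb$ | $a+c=b+\beta m$ |
| $vc$ | $b+d=c+(\beta-1)v$ | $mc$ | $b+d=c+(1-\beta)m$ |

The other fifteen are:

| wall | relation | wall | relation |
|---|---|---|---|
| $vd$ | $c+e=v$ | $dq$ | $m+e=q-d$ |
| $ve$ | $d+a=-v$ | $qa$ | $m+p=q+a$ |
| $md$ | $c+q=d$ | $eq$ | $d+p=q$ |
| $mq$ | $d+a=m$ | $ep$ | $q+a=2p-e$ |
| $ab,\ bc,\ cd$ | $v+m=0$ | $pq$ | $e+a=2p-q$ |
| $de$ | $v+q=d+e$ | $ap$ | $e+q=2p-a$ |
| $ea$ | $v+p=e$ | | |

Each left side consists of the two vertices opposite to the wall, so the table also lists the two facets at each wall. For instance $va$ lies in exactly $vab$ and $vea$, and $b+e=(\beta+1;1,0)$.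

**Claim.** $\Sigma^\beta$ is a complete nonsingular fan over $K$ for every $\beta\in\mathbb Z$; in particular $K$ is star-shaped.

*Proof.* We check Lemma 1 with $k=3$.

**Step 1: bases and opposite sides.** Since $\det(v,a,b)=1$, $vab$ is a $\mathbb Z$-basis. In each relation the two opposite vertices have coefficient $1$, so $\det(\eta,z')=-\det(\eta,z)$: if one facet at a wall is a $\mathbb Z$-basis, so is the other, and $z,z'$ are on opposite sides. To reach all facets from $vab$: the facets at $v$ form a cycle; the walls $ab,bc,cd$ lead to $mab,mbc,mcd$; then $md$ leads to $mdq$ and $mq$ leads to $mqa$; $de$ leads to $deq$; $ea$ leads to $eap$; and $ep$, $ap$ lead to $epq$, $apq$. This gives (1) and (2).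

**Step 2: $v$ lies in no facet cone that does not contain it.** This isolates the cones at $v$. If $v=-m$ were in the cone of a facet containing $m$, we would get a nontrivial nonnegative relation among three independent vectors. For the other four facets, let $\sum r_xx=v$ with $r_x\ge0$ and compare the $x$- and $y$-coordinates, which must vanish:

- $deq$: $-r_d-r_q=0$ and $-r_e-r_q=0$;
- $epq$: $-r_q=0$ and $-r_e-r_p-r_q=0$;
- $eap$: $r_a=0$ and $-r_e-r_p=0$;
- $apq$: $r_a-r_q=0$ and $-r_p-r_q=0$.

In each case all coefficients vanish, which is impossible.

**Step 3: a point covered once.** Consider $Rv+a+b$ for large $R$. Since $v+\frac1R(a+b)\to v$ and the cones are closed, Step 2 shows that $Rv+a+b$ lies in no facet cone avoiding $v$. Its projection to the $(x,y)$-plane is $(2,1)$. The facets at $v$ project to the cones of the complete planar fan with rays $(1,0),(1,1),(0,1),(-1,0),(0,-1)$, and $(2,1)$ lies only in $\mathrm{cone}((1,0),(1,1))$, in its interior. So among the facets at $v$ only $vab$ contains our point, with positive coefficients $R,1,1$. This is (3). $\square$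

Now let $\Sigma_1=\Sigma^0$ and $\Sigma_2=\Sigma^1$. Both have the form (2). The differences $t_w-s_w$ are $1$ for $b$ and $0$ for all other vertices. Lemma 3 glues them to a fan $\Sigma$ over $\mathrm{wed}_vK$, and the function of Theorem 3 is the tent (4). Indeed (4) has the right values: $1$ at $u_b=(1,1)$ and $0$ at $(0,0)$, $(1,0)$, $(0,1)$, $(-1,0)$, $(0,-1)$, $(-1,-1)$. It is linear on the projected cones: $g=y$ on those of $vab,mab$, $g=x$ on those of $vbc,mbc$, and all other facets project into $\{x\le0\}$ or $\{y\le 0\}$, where $g=0$.

**Theorem 4 is of no help here.** Let us see by hand that no $\varphi$ exists. A convex $\varphi$ with $\varphi\circ\pi$ linear on the cones of $\Sigma^0$ is linear on $\mathrm{cone}((-1,0),(0,-1))$ (from $vde$), on $\mathrm{cone}((0,-1),(1,0))$ (from $vea$), and on $\mathrm{cone}((-1,-1),(1,0))$ (from $mqa$). The last cone contains $(0,-1)$ in its interior, so $\varphi$ is linear on the half-plane $y\le0$. Subtract a linear function to get $\varphi=0$ there. Put $A=\varphi(0,1)$ and $B=\varphi(1,1)$. Convexity at $(0,1)=(1,1)+(-1,0)$ gives $B+0\ge A$; convexity at $(1,1)=(1,0)+(0,1)$ gives $0+A\ge B$. So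 $A=B$ and $\varphi$ does not bend along $(1,1)$. But then $(\varphi+g)(1,0)+(\varphi+g)(0,1)=A<A+1=(\varphi+g)(1,1)$, so $\varphi+g$ is not convex. This only shows that one sufficient condition fails. Now we study the heights themselves.

## 10. Both projections are projective, with disjoint windows for $h(b)$

**Proof that $M_1=X(\Sigma^0)$ and $M_2=X(\Sigma^1)$ are projective.** Take
$$h(v)=h(a)=h(c)=0,\quad h(m)=10,\quad h(d)=h(e)=12,\quad h(p)=18,\quad h(q)=26,\tag{5}$$
and leave $h(b)$ open for the moment.

**Step 1: the fifteen walls where $b$ has coefficient $0$.** They do not depend on $\beta$ or $h(b)$. By (F2) we need: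

| wall | inequality | with (5) | wall | inequality | with (5) |
|---|---|---|---|---|---|
| $vd$ | $h(c)+h(e)>h(v)$ | $12>0$ | $dq$ | $h(m)+h(e)>h(q)-h(d)$ | $22>14$ |
| $ve$ | $h(d)+h(a)>-h(v)$ | $12>0$ | $qa$ | $h(m)+h(p)>h(q)+h(a)$ | $28>26$ |
| $md$ | $h(c)+h(q)>h(d)$ | $26>12$ | $eq$ | $h(d)+h(p)>h(q)$ | $30>26$ |
| $mq$ | $h(d)+h(a)>h(m)$ | $12>10$ | $ep$ | $h(q)+h(a)>2h(p)-h(e)$ | $26>24$ |
| $ab,bc,cd$ | $h(v)+h(m)>0$ | $10>0$ | $pq$ | $h(e)+h(a)>2h(p)-h(q)$ | $12>10$ |
| $de$ | $h(v)+h(q)>h(d)+h(e)$ | $26>24$ | $ap$ | $h(e)+h(q)>2h(p)-h(a)$ | $38>36$ |
| $ea$ | $h(v)+h(p)>h(e)$ | $18>12$ | | | |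

**Step 2: the six remaining walls.** They determine the allowed values of $h(b)$:

| wall | inequality | $\beta=0$ | $\beta=1$ |
|---|---|---|---|
| $va$ | $h(b)+h(e)>h(a)+(\beta+1)h(v)$ | $h(b)>-12$ | $h(b)>-12$ |
| $vb$ | $h(a)+h(c)>h(b)-\beta h(v)$ | $h(b)<0$ | $h(b)<0$ |
| $vc$ | $h(b)+h(d)>h(c)+(\beta-1)h(v)$ | $h(b)>-12$ | $h(b)>-12$ |
| $ma$ | $h(b)+h(q)>(1-\beta)h(m)$ | $h(b)>-16$ | $h(b)>-26$ |
| $mb$ | $h(a)+h(c)>h(b)+\beta h(m)$ | $h(b)<0$ | $h(b)<-10$ |
| $mc$ | $h(b)+h(d)>h(c)+(1-\beta)h(m)$ | $h(b)>-2$ | $h(b)>-12$ |

So for $\beta=0$ the window is $-2<h(b)<0$, and $h(b)=-1$ works. For $\beta=1$ the window is $-12<h(b)<-10$, and $h(b)=-11$ works. By (F1) and (F2) both $M_1$ and $M_2$ are projective. $\square$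

With all other heights as in (5), the two windows are disjoint, so neither list serves both fans. The average of the two lists has $h(b)=-6$ and serves neither: it violates wall $mc$ for $\beta=0$ and wall $mb$ for $\beta=1$. Formula (3) sees the same thing. Take $H_1$ with $h(b)=-1$, the wall $mb$, $F=mab$, $F'=mbc$ and $\nu(c)=1$. Then $j=h(a)+h(c)-h(b)=1$, $\gamma=g(1,0)+g(0,1)-g(1,1)=-1$, and $\mu=-\alpha(v)=\alpha(m)=10$. So $j+\mu\gamma=-9<0$, and $\kappa=0$ as we saw in Section 9.

It remains to show that changing the other heights cannot make the windows overlap.

## 11. The 4-fold over the wedge is not projective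

By Lemma 3, $\Sigma_1=\Sigma^0$ and $\Sigma_2=\Sigma^1$ give a complete nonsingular fan $\Sigma$ in $\mathbb Z^4$ over $\mathrm{wed}_vK$. By (1), its ten rays are
$$v_1=(1,0,0,0),\quad v_2=(0,1,0,0),\quad m=(-1,-1,0,0),\quad a=(0,0,1,0),\quad b=(1,0,1,1),$$
$$c=(0,0,0,1),\quad d=(-1,-1,-1,0),\quad e=(1,1,0,-1),\quad p=(0,0,0,-1),\quad q=(-1,-1,-1,-1).$$
Put $M=X(\Sigma)$. Its projections are $X(\Sigma^0)$ and $X(\Sigma^1)$, both projective by Section 10.

**Proof that $M$ is not projective.** Suppose it is. By (F1) and Lemma 4 there is a list $h$ on the vertices of $K$ with $h(v)=0$ that is strictly convex on both $\Sigma^0$ and $\Sigma^1$.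

**Step 1: the window of $b$ forces $h(a)+h(d)>2h(m)$.** Here we use that $h$ serves both fans. The wall $mc$ of $\Sigma^0$ and the wall $mb$ of $\Sigma^1$ give
$$h(b)+h(d)>h(c)+h(m),\qquad h(a)+h(c)>h(b)+h(m).$$
In other words $h(c)+h(m)-h(d)<h(b)<h(a)+h(c)-h(m)$. Adding the two inequalities gives $h(a)+h(d)>2h(m)$.

**Step 2: the part of the fan away from $b$ forces $2h(m)>h(a)+h(d)$.** Here one fan is enough. With $h(v)=0$, the walls $de$, $qa$, $ep$ give
$$h(q)>h(d)+h(e),\qquad h(m)+h(p)>h(q)+h(a),\qquad h(q)+h(a)+h(e)>2h(p).$$
Add the first, twice the second, and the third: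
$$2h(q)+2h(m)+2h(p)+h(a)+h(e)>h(d)+h(e)+2h(q)+2h(a)+2h(p),$$
that is, $2h(m)>h(a)+h(d)$.

The two steps contradict each other, so $M$ is not projective. $\square$

**The same argument as a certificate in $\mathbb Z^4$.** One can check non-projectivity without Lemma 4, from five walls of $\Sigma$ and without normalizing $h$:

| wall | adjacent facets | relation | inequality |
|---|---|---|---|
| $v_1mc$ | $v_1mbc,\ v_1mcd$ | $b+d=c+m+v_1$ | (I) $h(b)+h(d)>h(c)+h(m)+h(v_1)$ |
| $v_2mb$ | $v_2mab,\ v_2mbc$ | $a+c=b+m+v_2$ | (II) $h(a)+h(c)>h(b)+h(m)+h(v_2)$ |
| $v_1de$ | $v_1v_2de,\ v_1deq$ | $v_2+q=d+e-v_1$ | (III) $h(v_1)+h(v_2)+h(q)>h(d)+h(e)$ |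
| $v_1qa$ | $v_1mqa,\ v_1apq$ | $m+p=q+a$ | (IV) $h(m)+h(p)>h(q)+h(a)$ |
| $v_1ep$ | $v_1epq,\ v_1eap$ | $q+a=2p-e$ | (V) $h(q)+h(a)+h(e)>2h(p)$ |

The common values of the two sides of the relations are, in order,
$$(0,-1,0,1),\quad(0,0,1,1),\quad(-1,0,-1,-1),\quad(-1,-1,0,-1),\quad(-1,-1,0,-1).$$
In $\text{(I)}+\text{(II)}+\text{(III)}+2\,\text{(IV)}+\text{(V)}$ both sides equal
$$2h(a)+h(b)+h(c)+h(d)+h(e)+2h(p)+2h(q)+2h(m)+h(v_1)+h(v_2),$$
so the strict inequality is impossible.

This proves Theorem 1: $K$ is star-shaped by Section 9, has dimension $2$ and $9$ vertices, and $M$ has dimension $4$ and $10$ rays. $\blacksquare$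

## 12. Products with $\mathbb P^k$: every $n\ge3$

**Proof of Theorem 2 for $n\ge3$.** For $n=3$ this is Theorem 1. Let $n=3+k$ with $k\ge1$, let $K,v,M,M_1,M_2$ be as in Theorem 1, and let $L=\partial\Delta^k$, the face complex of the fan of $\mathbb P^k$. We check that $M\times\mathbb P^k$ is a counterexample over $\mathrm{wed}_v(K*L)$.

**Step 1: the complex is a wedge of a star-shaped complex.** The face complex of a product fan is the join, so $M\times\mathbb P^k$ is a toric manifold over $\mathrm{wed}_v(K)*L$. Links and deletions at $v$ commute with joining $L$, so
$$\mathrm{wed}_v(K*L)=\big(I*\mathrm{lk}_K\{v\}*L\big)\cup\big(\partial I*\mathrm{del}_K\{v\}*L\big)=\mathrm{wed}_v(K)*L.$$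
The complex $K*L$ is star-shaped, being the face complex of the fan of $M_1\times\mathbb P^k$. Its dimension is $2+k=n-1$.

**Step 2: the projections are projective.** The star of $v_i$ in the product fan is the star of $v_i$ in $\Sigma$ times the fan of $\mathbb P^k$. So the projections are $M_i\times\mathbb P^k$, which are products of projective varieties.

**Step 3: the product is not projective.** It contains $M\times\{\mathrm{pt}\}\cong M$ as a closed subvariety, and a closed subvariety of a projective variety is projective, while $M$ is not.

Together with Section 8 this proves Theorem 2: the answer to the question is yes for $\dim K\le1$, and for every value of $\dim K\ge2$ there are counterexamples. $\blacksquare$
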